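# A telescope of finite groups with the homology of $\mathbb Z/p$ that no element of order $p$ can enter

Throughout, $p$ is a fixed prime, $H_*$ and $H^*$ have coefficients in $\mathbb F_p$, and $[A,B]$ is the set of free homotopy classes of maps.

## 1. Homomorphisms that kill every element of order $p$

Start with $H=\mathbb Z$ and the reduction $x\colon\mathbb Z\to\mathbb Z/p$. The kernel of $x$ is the free group $F=p\mathbb Z$, and $F_1=F^p[F,F]$ is $p^2\mathbb Z$. So $x$ factors through two finite groups:
$$\mathbb Z/F=\mathbb Z/p\xrightarrow{\ \mathrm{id}\ }\mathbb Z/p,\qquad \mathbb Z/F_1=\mathbb Z/p^2\longrightarrow\mathbb Z/p .$$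
In the first, an element of order $p$ survives in the target. In the second, every element of order $p$ lies in $p\mathbb Z/p^2$ and dies. The proof below turns on this passage from $F$ to $F_1$, carried out inside a much larger group $H$ that contains a free normal subgroup of finite index. We first name the property gained.

**Definition.** A homomorphism $\pi\colon G\to Y$ of finite groups is **admissible** if every element of order $p$ in $G$ lies in $\ker\pi$. Surjectivity is not required.

*Examples.* The surjection $\mathbb Z/p^2\to\mathbb Z/p$ is admissible. For $p=2$, the quaternion group $Q_8\to Q_8/\{\pm1\}\cong(\mathbb Z/2)^2$ is admissible, because $-1$ is the only element of order $2$. The map $1\to Y$ is always admissible. The identity of $\mathbb Z/p$ and any split surjection $A\rtimes \mathbb Z/p\to\mathbb Z/p$ are not.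

Three facts follow at once.

* **(E1)** If $\pi\colon G\to Y$ is admissible and $h\colon Y\to Y'$ is a homomorphism, then $h\pi$ is admissible.
* **(E2)** If $\pi\colon G\to Y$ is admissible, so is $G\times_YG=\{(g,h):\pi(g)=\pi(h)\}\to Y$. Indeed, if $(g,h)$ has order $p$, then $g$ or $h$ has order $p$, so the common value $\pi(g)=\pi(h)$ is $1$.
* **(E3)** If $\pi\colon G\to Y$ is admissible, $E$ is an elementary abelian $p$-group and $\rho\colon E\to G$ is a homomorphism, then $\pi\rho$ is trivial, because each $\rho(e)$ has order $1$ or $p$.

What we shall build is a sequence of finite groups $G_1\le G_2\le\cdots$ with compatible admissible surjections $\pi_m\colon G_m\to\mathbb Z/p$ such that the kernels $A_m=\ker \pi_m$ satisfy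
$$H_i(A_m)\to H_i(A_{m+1})\ \text{ is zero for } 1\le i\le m. \tag{1}$$
By (1) the union of the $A_m$ has no reduced mod $p$ homology, so homologically the union of the $G_m$ cannot be told from $\mathbb Z/p$. By admissibility, no element of order $p$ of any $G_m$ reaches $\mathbb Z/p$.

The kernels cannot be prime to $p$ at any stage. If $\pi\colon G\to\mathbb Z/p$ is an admissible surjection, choose $g$ with $\pi(g)\ne0$ and replace it by a power of exponent prime to $p$ so that it has order $p^k$. The image is still nonzero, so $k\geq 2$ by admissibility. Then $g^p$ is a nontrivial element of $p$-power order in $\ker \pi$. So homology has to be killed in the passage from one stage to the next.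

## 2. Factoring a map through a telescope of classifying spaces

**Completion.** Write $W^\wedge_p$ for the Bousfield–Kan $p$-completion of a space $W$. It is functorial, with a natural map $W\to W^\wedge_p$. The space $W$ is *$p$-complete* if this map is an equivalence, and *$p$-good* if it is an $H_*$-isomorphism. We use the following.

* **(C1)** An $H_*$-isomorphism becomes an equivalence after completion. If $Z$ is $p$-complete and $A\to B$ is an $H_*$-isomorphism, then $[B,Z]\to[A,Z]$ is bijective.
* **(C2)** $W$ is $p$-good if and only if $W^\wedge_p$ is $p$-complete (Bousfield–Kan, I.5.2). For $G$ finite, $BG$ is $p$-good. For $P$ a finite $p$-group, $BP$ is $p$-complete.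

*Example.* For $p=2$ the inclusion $\mathbb Z/2\to\Sigma_3$ is an $H^*$-isomorphism: restriction to a subgroup of odd index is injective, and it is onto because the sign map is a retraction onto $\mathbb Z/2$. So $(B\Sigma_3)^\wedge_2\simeq B\mathbb Z/2$.

**$p$-compact groups** (Dwyer–Wilkerson). A $p$-compact group $X$ is given by a pointed connected $p$-complete space $BX$ such that the loop space $X=\Omega BX$ has finite mod $p$ cohomology. *Examples:* $X=\mathbb Z/p$ with $BX=B\mathbb Z/p$, which is $p$-complete with loop space $\mathbb Z/p$; and $BX=BSU(2)^\wedge_p$.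

**$p$-local finite groups** (Broto–Levi–Oliver). A $p$-local finite group $\mathcal G$ consists of a finite $p$-group $S$ (its Sylow group), a saturated fusion system $\mathcal F$ over $S$ (a category whose objects are the subgroups of $S$ and whose morphisms are injective homomorphisms, including conjugations by elements of $S$, subject to the saturation axioms), and a centric linking system $\mathcal L$ associated to $\mathcal F$. Its classifying space is $B\mathcal G=|\mathcal L|^\wedge_p$. We never open this definition. We use only that $B\mathcal G$ is $p$-complete; that there is a natural map $\Theta\colon BS\to B\mathcal G$, along which "$g|_{BC}$" is meant for $C\le S$; that $\Theta^*$ is injective on $H^*$ (Broto–Levi–Oliver, J. AMS 16 (2003)); and that $B\mathcal G\times B\mathcal G'=B(\mathcal G\times\mathcal G')$. *Example:* a finite group $G$ gives a $p$-local finite group with $B\mathcal G\simeq BG^\wedge_p$ and $S$ a Sylow $p$-subgroup of $G$.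

**The problem.** Let $BX_1\xrightarrow{f_1}BX_2\xrightarrow{f_2}\cdots$ be a direct system of classifying spaces of $p$-local finite groups with $(\operatorname{hocolim}_mBX_m)^\wedge_p\simeq BX$ for a $p$-compact group $X$. Let $\iota_m$ be the composite
$$\iota_m\colon BX_m\to\operatorname{hocolim}BX_m\to(\operatorname{hocolim}BX_m)^\wedge_p\simeq BX .$$
Broto and Møller show that every $1$-connected $X$ arises in this way, from a family $BX(q^{p^m})$. Given a map $g\colon BG^\wedge_p\to BX$ with $G$ finite, or more generally a map $g\colon B\mathcal G\to BX$, are there always an $m$ and a map $\hat g$ into $BX_m$ with $\iota_m\hat g\simeq g$? (The question is from "Algebraic Topology (Hanoi, August 2004): The problem session", arXiv:0903.5034.)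

The answer is no, already for $X=\mathbb Z/p$ and $g=\mathrm{id}$.

**Theorem A.** For every prime $p$ there are finite groups $G_1\le G_2\le\cdots$ and compatible surjections $\pi_m\colon G_m\to\mathbb Z/p$ such that, with $BX_m=BG_m{}^\wedge_p$ and $f_m$ induced by inclusion:

1. the $\pi_m$ induce an equivalence $(\operatorname{hocolim}_mBX_m)^\wedge_p\simeq B\mathbb Z/p$;
2. for every $m$ and every $\hat g\colon B\mathbb Z/p\to BX_m$, the map $\iota_m\hat g$ is null-homotopic.

*Hence $g=\mathrm{id}_{B\mathbb Z/p}$ factors through no $BX_m$. If $\mathcal G$ is any $p$-local finite group, possibly exotic, then the projection $B\mathcal G\times B\mathbb Z/p=B(\mathcal G\times\mathbb Z/p)\to B\mathbb Z/p$ factors through no $BX_m$ either.*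

So the answer is negative for finite groups and for $p$-local finite groups.

## 3. Constant systems, the circle, and control one degree at a time

If $X$ is a finite $p$-group and the system is constant, every $g$ factors, with $\hat g=g$.

Next let $BX=(BS^1)^\wedge_p=K(\mathbb Z_p,2)$ and $BX_m=B\mathbb Z/p^m$, with the inclusions as maps. The telescope is $B\mathbb Z/p^\infty$, whose $p$-completion is $K(\mathbb Z_p,2)$. For $G$ finite, (C1) and the vanishing of $H^i(G;\mathbb Q_p)$ for $i\ge1$ give
$$[BG^\wedge_p,BX]=[BG,K(\mathbb Z_p,2)]=H^2(G;\mathbb Z_p)\cong H^1(G;\mathbb Q_p/\mathbb Z_p)=\mathrm{Hom}(G,\mathbb Z/p^\infty),$$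
where the isomorphism is the Bockstein, and is composition with $B\mathbb Z/p^\infty\to K(\mathbb Z_p,2)$. A homomorphism from a finite group to $\mathbb Z/p^\infty$ has image in some $\mathbb Z/p^m$. So here every $g$ from every finite group factors.

A sensible first approach to a proof in general is compactness. Put $R=H^*BX$, $R_m=H^*BX_m$ and $I_m=\ker(\iota_m^*\colon R\to R_m)$. If $g\simeq\iota_m\hat g$ then $g^*=\hat g^*\iota_m^*$, so $g^*(I_m)=0$. One would like to prove this vanishing for large $m$.

**Lemma 1.** $I_{m+1}\subseteq I_m$ and $\bigcap_mI_m=0$. For each $d$, the ideal $I_m$ vanishes in degrees $\le d$ for all large $m$.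

*Proof.* The inclusion follows from $\iota_{m+1}f_m\simeq\iota_m$. Let $W=\operatorname{hocolim}BX_m$. Since $W^\wedge_p\simeq BX$ is $p$-complete, $W$ is $p$-good by (C2), so $R=H^*W$. The Milnor sequence reads $0\to\lim^1R_m^{*-1}\to H^*W\to\lim R_m\to0$. Each $R_m$ embeds in $H^*BS_m$ with $S_m$ a finite group, so it is finite in each degree, and $\lim^1$ vanishes. So $R=\lim R_m$, and $\bigcap I_m$ is the kernel of $R\to\lim R_m$, which is $0$. Finally, $R$ is a finitely generated algebra (Dwyer–Wilkerson, Ann. of Math. 139 (1994)), so it is finite in each degree. In each degree the $I_m$ form a decreasing sequence of finite-dimensional spaces with intersection $0$, which is eventually $0$. $\square$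

The approach stops here. Lemma 1 handles each range of degrees, but the $m$ depends on the range, whereas $g^*(I_m)=0$ is needed in all degrees at once, for one $m$. Nothing formal closes the gap. In $H^*B\mathbb Z/p$ let $y\in H^2$ be the Bockstein of a generator of $H^1$; the ideals $(y^{N})$, $N\to\infty$, decrease to $0$ and none of them is $0$. If $I_m$ contains a power of $y$, then $\mathrm{id}^*(I_m)\ne0$ and the identity does not factor. So one way to a counterexample is to make $\iota_m^*y$ nilpotent for each $m$, with exponents that grow. For $H^*(G_m)$ with $G_m$ finite, Quillen's theorem says that nilpotence is decided on elementary abelian subgroups, and by (E3) an admissible $\pi_m$ is trivial on all of them. This is why we want the tower of Section 1.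

## 4. Finite quotients of HNN extensions

To kill homology of a kernel $A$ we shall add elements that conjugate several copies of $A$ into each other. Adding conjugating elements freely is an HNN extension.

**Recollection.** Let $P$ be a finite group, $A_j,B_j\le P$ subgroups and $\varphi_j\colon A_j\to B_j$ isomorphisms, $1\le j\le k$. The HNN extension is
$$H=\langle P,t_1,\dots,t_k\mid t_jat_j^{-1}=\varphi_j(a),\ a\in A_j\rangle .$$
We allow $A_j=1$, and then $t_j$ is a free letter. The standard facts are:

* **(B1)** $P\to H$ is injective. The graph with vertex set $H/P$ and an oriented edge from $hP$ to $ht_j^{-1}P$ for each coset $hA_j$ and each $j$ is a tree (the Bass–Serre tree). $H$ acts on it without inversions, and the stabilizer of $hP$ is $hPh^{-1}$.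
* **(B2)** A group that acts on a tree without inversions, with no nontrivial element fixing a vertex, is free.
* **(B3)** A subgroup of finite index in a finitely generated group is finitely generated.

*Examples.* For $P=1$ and $k=1$, $H=\mathbb Z$ acts on the line. For $P=V=\{1,a,b,ab\}\cong(\mathbb Z/2)^2$, $A_1=\langle a\rangle$, $B_1=\langle b\rangle$, the letter $t_1$ makes $a$ and $b$ conjugate. A finite group does so too. In $\mathrm{Sym}(V)$, with $V$ acting by left translation, the transposition $\tau$ of the points $a$ and $b$ satisfies $\tau(as)=b\tau(s)$: for $s=1,a,b,ab$ both sides are $b,\,1,\,ab,\,a$.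

The second example is general: we shall see that $H$ always has a finite quotient inside $\mathrm{Sym}(P)$ in which $P$ embeds. So, given $x\colon H\to Y$, the first finite group to try is the image $K$ of $H$ in $\mathrm{Sym}(P)\times Y$. But $K\to Y$ need not be admissible when $x|_P$ is. For $P=1$, $H=\mathbb Z$, $Y=\mathbb Z/p$ and $x$ the reduction, $K=\mathbb Z/p$ and $K\to Y$ is the identity. The remedy is the one of Section 1: replace $F=\ker(H\to K)$ by $F^p[F,F]$.

**Lemma 2.** Let $H$ be an HNN extension of a finite group $P$ as above, and let $x\colon H\to Y$ be a homomorphism to a finite group with $x|_P$ admissible. Then $x$ factors as $H\to Q\to Y$ with $Q$ finite, $P\to Q$ injective, and $Q\to Y$ admissible.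

*Proof.*

**Step 1: a finite quotient in which $P$ embeds.** The purpose is to find a free normal subgroup of finite index in $H$ that lies in $\ker x$. Let $P\le\mathrm{Sym}(P)$ by left translation. The group $A_j$ acts on the set $P$ in two ways, $s\mapsto as$ and $s\mapsto\varphi_j(a)s$. Both actions are free with $|P|/|A_j|$ orbits, so they are isomorphic: there is $\tau_j\in\mathrm{Sym}(P)$ with $\tau_j(as)=\varphi_j(a)\tau_j(s)$, that is, $\tau_ja\tau_j^{-1}=\varphi_j(a)$ for $a\in A_j$. Hence $t_j\mapsto\tau_j$ extends $P\le\mathrm{Sym}(P)$ to $H\to\mathrm{Sym}(P)$. Let $K$ be the image of $H$ in $\mathrm{Sym}(P)\times Y$ under this map and $x$. It is finite, $P\to K$ is injective, and $x$ is the composite $H\to K\to Y$ with the projection. Let $F=\ker(H\to K)$. It is normal and $P\cap F=1$, so $F$ meets every conjugate of $P$ trivially. By (B1) and (B2), $F$ is free, and by (B3) it has finite rank.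

**Step 2: the group $Q$.** We enlarge $K$ while keeping $P$ inside. Let $F_1=F^p[F,F]$, the subgroup generated by $p$-th powers and commutators. It is characteristic in $F$, so normal in $H$, and $F/F_1$ is a finite elementary abelian $p$-group. So $Q=H/F_1$ is finite. It maps to $H/F=K$ and on to $Y$, and this factors $x$. Since $P\cap F_1\subseteq P\cap F=1$, the map $P\to Q$ is injective.

It remains to prove that $Q\to Y$ is admissible. Suppose it is not: some $w\in Q$ has order $p$ and nontrivial image in $Y$. Let $k\in K$ be the image of $w$. Then $k^p=1$, and the image of $k$ in $Y$ is nontrivial, so $k$ and its image in $Y$ both have order $p$. Let $H_k\le H$ be the preimage of $\langle k\rangle$. So $F\le H_k$ and $H_k/F=\langle k\rangle$.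

**Step 3: $H_k$ is free.** This step turns the hypothesis on $P$ into freeness. By (B2) it suffices that no $h\in H_k$ with $h\neq1$ fixes a vertex. Suppose $h$ does. Then $h$ is conjugate in $H$ to some $c\in P$, so it has finite order. As $h^p\in F$ and $F$ is torsion-free, $h^p=1$. So $c$ has order $p$, and admissibility of $x|_P$ gives $x(c)=1$, hence $x(h)=1$. On the other hand, $h\notin F$ because $F$ is torsion-free. So $h$ maps to $k^i$ in $K$ with $p\nmid i$, and $x(h)$ is the image of $k^i$ in $Y$. This is nontrivial because the image of $k$ in $Y$ has order $p$. This is a contradiction.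

**Step 4: the order of $w$ is at least $p^2$.** Here freeness gives the contradiction we want. Let $\lambda\colon H_k\to\langle k\rangle\cong\mathbb Z/p$ be the projection. Since $H_k$ is free, $\lambda$ lifts to $\tilde\lambda\colon H_k\to\mathbb Z/p^2$. As $\lambda(F)=0$, $\tilde\lambda(F)\subseteq p\mathbb Z/p^2$. This group is abelian of exponent $p$, so $\tilde\lambda(F_1)=0$, and $\tilde\lambda$ factors through $H_k/F_1\le Q$, which contains $w$. The element $\tilde\lambda(w)\in\mathbb Z/p^2$ reduces to $\lambda(k)$, a generator of $\mathbb Z/p$, so it has order $p^2$. But $w^p=1$, a contradiction. $\square$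

## 5. Killing the homology of the kernel by conjugating the diagonal to the factors

The device is this. For $u\in H_1(A)$, the diagonal sends $u$ to $u\times1+1\times u$. If the diagonal and both factor inclusions of $A$ become conjugate in a larger group $A'$, they agree on homology, and the image $v$ of $u$ satisfies $v=v+v$, so $v=0$. In higher degrees there are cross terms. For $p=2$, $A=\mathbb Z/2$, and $u_i$ the generator of $H_i(A)$, one has $\Delta_*u_2=u_2\times1+u_1\times u_1+1\times u_2$. The same argument then gives only $v=v+v+(\text{image of }u_1\times u_1)$, which does not force $v=0$. So we kill lower degrees first.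

**Proposition 3.** Let $\pi\colon G\to Y$ be admissible, $A=\ker\pi$, and $n\ge1$. There are an admissible surjection $\pi'\colon G'\to Y$ and an injective homomorphism $G\to G'$ over $Y$ such that, with $A'=\ker\pi'$, the map $H_i(A)\to H_i(A')$ is zero for $1\le i\le n$.

*Proof.* By induction on $n$.

**Step 1: dispose of the lower degrees.** Choose an admissible $\pi_1\colon G_1\to Y$ with kernel $A_1$, and an injection $G\to G_1$ over $Y$, such that $H_i(A)\to H_i(A_1)$ is zero for $1\le i\le n-1$. For $n=1$ take $G_1=G$; for $n>1$ this is the proposition for $n-1$. We regard $A\le A_1$.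

**Step 2: make room for two copies of $A$.** Let $P=G_1\times_YG_1\to Y$. It is admissible by (E2), with kernel $A_1\times A_1$. For $a\in A$ put
$$\alpha_1(a)=(a,1),\qquad\alpha_2(a)=(1,a),\qquad\alpha_3(a)=(a,a)\qquad\text{in }A_1\times A_1\le P .$$
These are injective homomorphisms.

**Step 3: make the three copies conjugate, inside a finite group.** Let
$$H=\langle P,t_1,t_2,(s_y)_{y\in Y}\mid t_1\alpha_3(a)t_1^{-1}=\alpha_1(a),\ t_2\alpha_3(a)t_2^{-1}=\alpha_2(a),\ a\in A\rangle .$$
This is an HNN extension of $P$, the $s_y$ being free letters. Extend $P\to Y$ to $x\colon H\to Y$ by $x(t_i)=1$ and $x(s_y)=y$. The relations are respected, since all $\alpha_i(a)$ map to $1$ in $Y$. Lemma 2 gives $H\to G'\to Y$ with $G'$ finite, $P\to G'$ injective, and $\pi'\colon G'\to Y$ admissible. It is surjective because of the $s_y$. The composite $G\to G_1\xrightarrow{\Delta}P\to G'$ is injective and over $Y$.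

**Step 4: degrees below $n$.** Let $\theta\colon A_1\times A_1\to A'$ be the restriction of $P\to G'$. The map $A\to A'$ is $\theta\alpha_3$, that is,
$$A\to A_1\xrightarrow{\Delta}A_1\times A_1\xrightarrow{\theta}A' .$$
It starts with $A\to A_1$, so it is zero on $H_i$ for $1\le i\le n-1$.

**Step 5: degree $n$.** Let $u\in H_n(A)$. By Künneth, and by projecting to the two factors,
$$\Delta_*u=u\times1+1\times u+\sum_ku'_k\times u''_k\in H_n(A\times A),\qquad 0<|u'_k|,|u''_k|<n .$$
Map this to $H_n(A_1\times A_1)$. The cross terms become cross products of images of $u_k',u_k''$ under $H_*(A)\to H_*(A_1)$, which vanish by Step 1. Hence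
$$\alpha_{3*}u=\alpha_{1*}u+\alpha_{2*}u. \tag{2}$$
Since $x(t_i)=1$, the images of $t_1,t_2$ in $G'$ lie in $A'$. So $\theta\alpha_1$ and $\theta\alpha_2$ are conjugate to $\theta\alpha_3$ by elements of $A'$. Inner automorphisms of $A'$ act trivially on $H_*(A')$, so the three maps agree on homology. Apply $\theta_*$ to (2): with $v=(\theta\alpha_3)_*u$ we get $v=v+v$, so $v=0$. $\square$

It matters in Step 5 that the $t_i$ map to $1$ in $Y$: conjugation by an element of $G'$ outside $A'$ may act nontrivially on $H_*(A')$.

## 6. Proof of Theorem A

**Step 1: the tower.** We construct the tower promised in Section 1. Let $\pi_1\colon G_1=\mathbb Z/p^2\to\mathbb Z/p$ be the surjection, which is admissible. Given an admissible surjection $\pi_m\colon G_m\to\mathbb Z/p$ with kernel $A_m$, Proposition 3 with $Y=\mathbb Z/p$ and $n=m$ gives $G_m\le G_{m+1}$ and an admissible surjection $\pi_{m+1}$ extending $\pi_m$ such that (1) holds.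

**Step 2: the homology of the union.** The aim is that $BG_\infty\to B\mathbb Z/p$ is an $H_*$-isomorphism, where $G_\infty=\bigcup G_m$. Let $A_\infty=\bigcup A_m$, the kernel of $G_\infty\to\mathbb Z/p$; this map is onto. A class in $H_i(A_m)$ with $i\ge1$ maps to some $H_i(A_{m'})$ with $m'\ge\max(m,i)$, and then to $0$ in $H_i(A_{m'+1})$. So $\tilde H_*(A_\infty)=\operatorname{colim}\tilde H_*(A_m)=0$. The Lyndon–Hochschild–Serre spectral sequence $H_s(\mathbb Z/p;H_t(A_\infty))\Rightarrow H_{s+t}(G_\infty)$ is concentrated in $t=0$, which gives the claim.

**Step 3: statement 1.** We pass from $BG_\infty$ to the system of completed spaces. Let $BX_m=BG_m{}^\wedge_p$. The maps $(B\pi_m)^\wedge_p$ are compatible and define $\Phi\colon\operatorname{hocolim}BX_m\to(B\mathbb Z/p)^\wedge_p\simeq B\mathbb Z/p$. Each $BG_m\to BX_m$ is an $H_*$-isomorphism by (C2), and the homology of a telescope is the colimit of the homologies. So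
$$BG_\infty\simeq\operatorname{hocolim}BG_m\to\operatorname{hocolim}BX_m$$
is an $H_*$-isomorphism. Its composite with $\Phi$ is the map of Step 2, up to the equivalence $B\mathbb Z/p\simeq(B\mathbb Z/p)^\wedge_p$. So $\Phi$ is an $H_*$-isomorphism, and $\Phi^\wedge_p$ is an equivalence by (C1). With this identification $\iota_m\simeq(B\pi_m)^\wedge_p$. Any other identification changes all $\iota_m$ by one common self-equivalence of $B\mathbb Z/p$, which does not affect statement 2.

**Step 4: statement 2.** We show that the class $y$ of Section 3 cannot survive. It spans $H^2(B\mathbb Z/p)$ and is not nilpotent. If $E\le G_m$ is an elementary abelian $p$-subgroup, then $\pi_m|_E$ is trivial by (E3), so $\pi_m^*y|_E=0$. Quillen's theorem (*The spectrum of an equivariant cohomology ring*, Ann. of Math. 94 (1971)) says that a class in $H^*(G)$, $G$ finite, that restricts to zero on all elementary abelian $p$-subgroups is nilpotent. So $\iota_m^*y\in H^*(BX_m)=H^*(BG_m)$ is nilpotent.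

Let $\hat g\colon B\mathbb Z/p\to BX_m$ be any map. Then $(\iota_m\hat g)^*y$ is a nilpotent element of $H^2(B\mathbb Z/p)=\mathbb F_p\,y$. No nonzero multiple of $y$ is nilpotent, so $(\iota_m\hat g)^*y=0$. The self-map $\iota_m\hat g$ of $B\mathbb Z/p$ is induced by a homomorphism $\mathbb Z/p\to\mathbb Z/p$, multiplication by some $c$, which sends $y$ to $cy$. Hence $c=0$ and $\iota_m\hat g\simeq*$.

**Step 5: the consequences.** Since $\mathrm{id}^*y=y\ne0$, the identity is not null-homotopic, so it factors through no $\iota_m$. If the projection $B\mathcal G\times B\mathbb Z/p\to B\mathbb Z/p$ factored through $\iota_m$, precomposing the factorization with the inclusion $B\mathbb Z/p\to B\mathcal G\times B\mathbb Z/p$ would factor the identity. $\square$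

In the language of Section 3, $I_m$ contains a power $y^{N_m}$ for each $m$. By Lemma 1 the exponents $N_m$ must tend to infinity.

## 7. Other $p$-compact groups, including $SU(2)^\wedge_p$

The target $\mathbb Z/p$ can be replaced by a direct system of finite groups. Simple connectivity of $X$ does not help.

**Theorem B.** Let $X$ be a $p$-compact group such that $BX\simeq(\operatorname{hocolim}BY_m)^\wedge_p$ for some direct system $Y_1\xrightarrow{h_1}Y_2\to\cdots$ of finite groups. Then there is a direct system of finite groups and injective homomorphisms $G_1\to G_2\to\cdots$ with $(\operatorname{hocolim}BG_m{}^\wedge_p)^\wedge_p\simeq BX$ and the following property. If $\mathcal G$ is a $p$-local finite group with Sylow group $S$, and $g\colon B\mathcal G\to BX$ factors up to homotopy through some $\iota_m\colon BG_m{}^\wedge_p\to BX$, then $g|_{BC}\simeq*$ for every $C\le S$ of order $p$. In particular no essential map $B\mathbb Z/p\to BX$ factors through any $BG_m{}^\wedge_p$.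

*Proof.*

**Step 1: a tower over the system $Y_m$.** Apply Proposition 3 (with $n=1$) to the trivial group $1\to Y_1$ to get an admissible surjection $\pi_1\colon G_1\to Y_1$. Given an admissible surjection $\pi_m\colon G_m\to Y_m$ with kernel $A_m$, the composite $h_m\pi_m\colon G_m\to Y_{m+1}$ is admissible by (E1), and its kernel contains $A_m$. Apply Proposition 3 to it with $n=m$. This gives an admissible surjection $\pi_{m+1}\colon G_{m+1}\to Y_{m+1}$ with kernel $A_{m+1}$ and an injection $G_m\to G_{m+1}$ with $\pi_{m+1}|_{G_m}=h_m\pi_m$. The map $H_i(\ker h_m\pi_m)\to H_i(A_{m+1})$ is zero for $1\le i\le m$, so $H_i(A_m)\to H_i(A_{m+1})$ is zero as well.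

**Step 2: the colimit.** We compare the two telescopes. Let $G_\infty,Y_\infty,A_\infty$ be the colimits. $G_\infty\to Y_\infty$ is onto. If $g\in G_m$ maps to $1$ in $Y_\infty$, then it already maps to $1$ in some $Y_{m'}$, $m'\ge m$, so $g\in A_{m'}$. So $1\to A_\infty\to G_\infty\to Y_\infty\to1$ is exact, and $\tilde H_*(A_\infty)=0$ as in Section 6. By the Serre spectral sequence of $BA_\infty\to BG_\infty\to BY_\infty$, the map $BG_\infty\to BY_\infty$ is an $H_*$-isomorphism. Homotopy groups of a telescope are colimits, so $\operatorname{hocolim}BG_m\simeq BG_\infty$ and $\operatorname{hocolim}BY_m\simeq BY_\infty$. With (C1) and (C2),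
$$(\operatorname{hocolim}BG_m{}^\wedge_p)^\wedge_p\simeq(BG_\infty)^\wedge_p\simeq(BY_\infty)^\wedge_p\simeq BX .$$

**Step 3: the maps $\iota_m$ pass through $BY_m{}^\wedge_p$.** This is what lets admissibility act. Under the identification just made, $\iota_m$ restricted to $BG_m$ is $BG_m\to BG_\infty\to BY_\infty\to(BY_\infty)^\wedge_p\simeq BX$. This equals $BG_m\xrightarrow{B\pi_m}BY_m\to BY_\infty\to BX$. Since $BX$ is $p$-complete, $[BG_m{}^\wedge_p,BX]\to[BG_m,BX]$ is bijective and $BY_m\to BX$ extends over $BY_m{}^\wedge_p$. So $\iota_m$ is homotopic to $BG_m{}^\wedge_p\xrightarrow{(B\pi_m)^\wedge_p}BY_m{}^\wedge_p\to BX$.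

**Step 4: the obstruction.** Suppose $g\simeq\iota_m\hat g$ and $C\le S$ has order $p$. For $Q$ a finite $p$-group and $G$ finite, $[BQ,BG^\wedge_p]\cong\mathrm{Hom}(Q,G)/\mathrm{conj}$ (Mislin, Comment. Math. Helv. 65 (1990); Broto–Levi–Oliver, Invent. Math. 151 (2003)). So $BC\to B\mathcal G\xrightarrow{\hat g}BG_m{}^\wedge_p$ is induced by a homomorphism $\rho\colon C\to G_m$. By (E3), $\pi_m\rho=1$. Hence $BC\to BG_m{}^\wedge_p\to BY_m{}^\wedge_p$ is null-homotopic, and by Step 3 so is $g|_{BC}$. The last sentence of the theorem is the case of the $p$-local finite group of $\mathbb Z/p$ with $C=S=\mathbb Z/p$. $\square$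

**Which $X$ are covered.** The hypothesis of Theorem B holds for instance for:

* finite $p$-groups, with the constant system;
* $BX=BK^\wedge_p$ with $K$ a connected compact Lie group. By Friedlander–Mislin (Comment. Math. Helv. 59 (1984)), $BK^\wedge_p\simeq B\mathbf K(\overline{\mathbb F}_\ell)^\wedge_p$ for $\ell\ne p$ prime and $\mathbf K$ the associated split reductive group, and $\mathbf K(\overline{\mathbb F}_\ell)=\bigcup_m\mathbf K(\mathbb F_{\ell^{m!}})$. This includes $1$-connected $X$ such as $SU(2)^\wedge_p$, and $p$-compact tori;
* $BX=B(T_\infty\rtimes W)^\wedge_p$ of Clark–Ewing type, $p\nmid|W|$, $T_\infty=(\mathbb Z/p^\infty)^r$, since $T_\infty\rtimes W=\bigcup_mT_\infty[p^m]\rtimes W$.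

For the circle this says that the system $B\mathbb Z/p^m$ of Section 3 can be replaced by another system with the same limit through which no essential map from $B\mathbb Z/p$ factors.

**Corollary.** Let $X$ satisfy the hypothesis of Theorem B. Then the factorization property in the question holds for *all* direct systems with limit $BX$ and *all* maps $g$ if and only if $X$ is trivial.

*Proof.* If $BX\simeq*$, constant maps $\hat g$ work. Suppose $BX\not\simeq*$. Let $S$ be a maximal discrete $p$-toral subgroup of $X$ (Broto–Levi–Oliver, *Discrete models for the $p$-local homotopy theory of compact Lie groups and $p$-compact groups*, Geom. Topol. 11 (2007)). The map $H^*(BX)\to H^*(BS)$ is injective. If $S$ were trivial, $BX$ would have trivial reduced cohomology and, being $p$-complete, would be contractible. So $S\ne1$, and it contains a subgroup $C$ of order $p$. The map $BC\to BS\to BX$ is a monomorphism of $p$-compact groups: its homotopy fiber has finite mod $p$ cohomology. A null-homotopic map $BC\to BX$ has homotopy fiber $BC\times X$, whose cohomology is infinite. So $BC\to BX$ is essential, and by Theorem B it does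 not factor through the system constructed there. $\square$

## 8. Uniformly linear systems and bounded nilpotence

In Section 6 the exponents $N_m$ run off to infinity. If all Sylow groups embed in one $U(n)$, the exponents are bounded, and the compactness approach of Section 3 can be completed for $g$ defined on $BE$, with $E$ elementary abelian. We keep the notation $R,R_m,I_m$ of Section 3. Let $\mathcal K$ be the category of unstable algebras over the Steenrod algebra; for instance the cohomology of a space, and $R/I_m$, are objects of $\mathcal K$.

**Theorem C.** Let $X$ be a connected $p$-compact group, $\{BX_m\}$ any direct system as in the question with Sylow groups $S_m$, $E$ an elementary abelian $p$-group, $g\colon BE\to BX$, and $I_m=\ker(\iota_m^*\colon H^*BX\to H^*BX_m)$.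

(i) $g$ factors up to homotopy through $\iota_m$ if and only if $g^*(I_m)=0$.

(ii) If there is an $n$ such that every $S_m$ embeds in $U(n)$, then every $g\colon BE\to BX$ factors through $BX_m$ for all large $m$.

Let $\Theta_m\colon BS_m\to BX_m$ be the natural map. We use:

* **(a)** $\Theta_m^*$ is injective (Broto–Levi–Oliver, J. AMS 16 (2003)).
* **(b)** If $K\subseteq K'$ in $\mathcal K$, then $\mathrm{Hom}_{\mathcal K}(K',H^*BE)\to\mathrm{Hom}_{\mathcal K}(K,H^*BE)$ is surjective, and $\mathrm{Hom}_{\mathcal K}(H^*BS,H^*BE)=\mathrm{Hom}(E,S)/S$ for finite $S$ (Lannes, Publ. IHÉS 75 (1992)).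
* **(c)** For $BX$ simply connected, $p$-complete and of finite type, $[BE,BX]\to\mathrm{Hom}_{\mathcal K}(R,H^*BE)$ is bijective (Lannes, same paper).
* **(d)** $R$ is a finitely generated algebra (Dwyer–Wilkerson, Ann. of Math. 139 (1994)).

*Proof of (i).* If $g\simeq\iota_m\hat g$, then $g^*=\hat g^*\iota_m^*$ kills $I_m$. Conversely, if $g^*(I_m)=0$, then $g^*$ factors through $R/I_m$. By (a), $R/I_m\subseteq R_m\subseteq H^*BS_m$, so by (b) the map $R/I_m\to H^*BE$ extends to $H^*BS_m\to H^*BE$, and the extension is $(B\rho)^*$ for some $\rho\colon E\to S_m$. Thus $(\iota_m\Theta_mB\rho)^*=g^*$. By (c), $\iota_m\Theta_mB\rho\simeq g$. Put $\hat g=\Theta_mB\rho$. $\square$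

*Proof of (ii).*

**Step 1: a uniform nilpotence exponent.** We prove, by Quillen's argument: *if $S\le U(n)$ is a finite $p$-group and $z\in H^*(BS)$ restricts to $0$ on all elementary abelian subgroups, then $z^N=0$ for $N=n^2+1$.* Let $D\cong(\mathbb Z/p)^n$ be the group of diagonal matrices of order dividing $p$, and $M=U(n)/D$, a compact manifold of dimension $n^2$.

First, $H^*(BS)\to H^*(M_{hS})$ is injective, where $M_{hS}=ES\times_SM$. Let $T\le U(n)$ be the diagonal torus. The ring $H^*(BT)=\mathbb F_p[t_1,\dots,t_n]$ is free over the symmetric polynomials $H^*(BU(n))$. The ring $H^*(BD)$ is free over $H^*(BT)$, on the monomials $x_I=\prod_{i\in I}x_i$ in degree-one generators: $t_i$ restricts to a nonzero multiple of the Bockstein of $x_i$, which for $p=2$ is $x_i^2$. So $H^*(BD)$ is free over $H^*(BU(n))$. The Eilenberg–Moore spectral sequence of $M\to BD\to BU(n)$ then gives $H^*(M)=H^*(BD)\otimes_{H^*(BU(n))}\mathbb F_p$, and $H^*(BD)\to H^*(M)$ is onto. Now $M_{hS}\to BS$ is the pullback of $BD\to BU(n)$ along $BS\to BU(n)$, with fiber $M$. So $H^*(M_{hS})\to H^*(M)$ is onto as well, and by Leray–Hirsch $H^*(M_{hS})$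 is a free $H^*(BS)$-module with $1$ in a basis. This gives injectivity.

Second, $z^{n^2+1}$ maps to $0$ in $H^*(M_{hS})$. The finite group $S$ acts smoothly on $M$, so by the equivariant triangulation theorem $M$ is an $S$-CW complex of dimension $n^2$. Let $X_s=ES\times_SM^{(s)}$ for the skeleta $M^{(s)}$, and $X_{-1}=\emptyset$. We claim $z^{s+1}|_{X_s}=0$ for $s\ge-1$. For $s=-1$ this is trivial. Suppose $z^s|_{X_{s-1}}=0$. Then $z^s|_{X_s}$ comes from some $w\in H^*(X_s,X_{s-1})$. By excision
$$H^*(X_s,X_{s-1})\cong\prod_cH^*\bigl(BS_c\times(D^s,\partial D^s)\bigr),$$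
one factor for each equivariant cell $c$ of type $S/S_c\times D^s$, and $z$ multiplies the factor of $c$ through its restriction to $BS_c$. The isotropy group $S_c$ has the form $S\cap uDu^{-1}$, so it is elementary abelian, and $z|_{BS_c}=0$. So $wz=0$, and its image $z^{s+1}|_{X_s}$ is $0$. For $s=n^2$ we have $X_s=M_{hS}$. By injectivity, $z^{n^2+1}=0$ in $H^*(BS)$.

**Step 2: an ideal $J$ of nilpotent elements that contains $I_m$ for large $m$.** For $r\le n$ let $E_r=(\mathbb Z/p)^r$ and
$$L_m(r)=\{\varphi\in\mathrm{Hom}_{\mathcal K}(R,H^*BE_r):\varphi(I_m)=0\}.$$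
By the proof of (i), its elements are exactly the maps $(\iota_m\Theta_mB\rho)^*$ with $\rho\colon E_r\to S_m$. The sets $L_m(r)$ increase with $m$ since $I_{m+1}\subseteq I_m$. By (d) they lie in a finite set: $\varphi$ is determined by the images of finitely many generators, in degrees where $H^*BE_r$ is finite. So there is $m_0$ such that for $m\ge m_0$ and all $r\le n$ the set $L_m(r)$ does not depend on $m$. Let $J\subseteq R$ be the common kernel of all $\varphi\in L_m(r)$, $r\le n$, $m\ge m_0$. It is a graded ideal stable under Steenrod operations, and $I_m\subseteq J$ for $m\ge m_0$.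

Let $y\in J$ be homogeneous and $m\ge m_0$. An elementary abelian subgroup of $S_m\le U(n)$ is simultaneously diagonalizable, so its rank is at most $n$. Its inclusion into $S_m$ gives an element of some $L_m(r)$, which kills $y$. So $\Theta_m^*\iota_m^*y$ restricts to $0$ on every elementary abelian subgroup of $S_m$. By Step 1, $\Theta_m^*\iota_m^*(y^N)=0$ with $N=n^2+1$, and by (a), $\iota_m^*(y^N)=0$. The exponent $N$ does not depend on $m$, so $y^N\in\bigcap_{m\geq m_0}I_m=0$ by Lemma 1. Sums of nilpotent elements of a graded commutative ring are nilpotent, so every element of $J$ is nilpotent.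

**Step 3: $g^*(J)=0$.** We know that $g^*(J)\subseteq H^*BE$ is stable under Steenrod operations and consists of nilpotent elements. For $p=2$, $H^*BE$ is a polynomial ring and has no nonzero nilpotent elements. Let $p$ be odd and $H^*BE=\Lambda(x_1,\dots,x_r)\otimes\mathbb F_p[y_1,\dots,y_r]$. Suppose $0\ne z=\sum_Ix_If_I\in g^*(J)$ with $f_I\in\mathbb F_p[y_1,\dots,y_r]$, and let $k$ be maximal with $f_I\ne0$ for some $|I|=k$. The Milnor operations $Q_j$ are derivations with $Q_jx_i=y_i^{p^j}$ and $Q_jy_i=0$. Each lowers the number of exterior factors by one, so the terms with $|I|<k$ vanish under a $k$-fold composite, and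
$$Q_{j_1}\cdots Q_{j_k}z=\pm\sum_{|I|=k}\det\bigl(y_i^{p^{j_s}}\bigr)_{i\in I,\,1\le s\le k}\,f_I\in\mathbb F_p[y_1,\dots,y_r]. \tag{3}$$
The matrix $(y_i^{p^j})_{1\le i\le r,\,0\le j\le r-1}$ is invertible over $\mathbb F_p(y_1,\dots,y_r)$: its determinant is a signed sum of the monomials $\prod_iy_i^{p^{\sigma(i)}}$, which are distinct for distinct bijections $\sigma$. So its $k$-th compound matrix, with entries the $k\times k$ minors, is invertible too. Since the vector $(f_I)_{|I|=k}$ is nonzero, some $j_1<\dots<j_k$ make (3) nonzero. This is a nonzero polynomial, so it is not nilpotent, but it lies in $g^*(J)$. This is a contradiction.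

**Step 4: conclusion.** For $m\ge m_0$ we have $g^*(I_m)\subseteq g^*(J)=0$, and (i) gives the factorization. $\square$

So in a system as in Theorem B for a connected nontrivial $X$, the Sylow groups of the $G_m$ cannot all embed in one $U(n)$: by the Corollary's proof there is an essential map $BC\to BX$ with $|C|=p$, which factors through no $\iota_m$.

## 9. Homotopy fixed points of $\psi^{q^{p^m}}$

For systems of Broto–Møller type the factorization problem becomes a fixed-point problem.

**Proposition D.** Let $\lambda\mapsto\psi^\lambda$ be a homomorphism from $\Lambda=1+p\mathbb Z_p$ (for $p=2$: $\Lambda=1+4\mathbb Z_2$) to the group of homotopy classes of self-equivalences of $BX$, and let $q\in\Lambda$. Suppose $\iota_m\colon BX_m\to BX$ is the projection from the homotopy pullback of $(1,\psi^{q^{p^m}})\colon BX\to BX\times BX\xleftarrow{\Delta}BX$. Then a map $g\colon B\mathcal G\to BX$ factors through $\iota_m$ if and only if $\psi^{q^{p^m}}g\simeq g$. Every $g\colon BP\to BX$ with $P$ a finite $p$-group factors for all large $m$.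

*Proof.*

**Step 1: the criterion.** We use the universal property of the homotopy pullback. A lift of $g$ exists if and only if there is $u\colon B\mathcal G\to BX$ with $\Delta u\simeq(g,\psi^{q^{p^m}}g)$, that is, $u\simeq g$ and $u\simeq\psi^{q^{p^m}}g$. Such a $u$ exists if and only if $\psi^{q^{p^m}}g\simeq g$.

**Step 2: $[BP,BX]$ is finite.** This makes the action of $\Lambda$ easy to control. By Broto–Levi–Oliver (Geom. Topol. 11 (2007)), $[BP,BX]$ is a quotient of $\mathrm{Hom}(P,S)/S$ with $S$ discrete $p$-toral. Let $T\le S$ be its maximal torus, so that $S/T$ is finite. There are finitely many homomorphisms $P\to S/T$. The lifts of a given one to $S$, if there are any, form a torsor under the cocycles $Z^1(P;T)$, and $T$-conjugation changes a lift by coboundaries. So modulo $T$-conjugation they are a torsor under $H^1(P;T)$. To see that this group is finite, let $L=\mathrm{Hom}(\mathbb Z/p^\infty,T)\cong\mathbb Z_p^r$, with its $P$-action. The sequence $0\to L\to L\otimes\mathbb Q\to T\to0$ gives $H^1(P;T)\cong H^2(P;L)$, a finitely generated $\mathbb Z_p$-module killed by $|P|$, hence finite.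

**Step 3: large powers act trivially.** By composition, $\Lambda$ acts on the finite set $[BP,BX]$. So $\Lambda^M=\{\lambda^M\}$ acts trivially for some $M=p^ab$ with $p\nmid b$, for example $M$ the order of the symmetric group of that set. As $\Lambda\cong\mathbb Z_p$ is uniquely $b$-divisible, $\Lambda^M=\Lambda^{p^a}$, which contains $q^{p^m}$ for $m\ge a$. So $\psi^{q^{p^m}}g\simeq g$ for $m\ge a$, and Step 1 applies. $\square$

Step 2 is where it matters that the source is $BP$ with $P$ a $p$-group. The results of these notes do not decide factorization for the Broto–Møller systems themselves when $G$ is not a $p$-group.
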